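\title{Griffiths semi-positive quasi-K\"ahler flag manifolds are Hermitian symmetric}

\begin{abstract}
We prove that a flag manifold with an invariant almost-complex structure and an invariant quasi-K\"ahler metric of Griffiths semi-positive Chern curvature is isometrically biholomorphic to a product of compact irreducible Hermitian symmetric spaces. Semi-positivity on pairs of root vectors is enough. It forces the almost-complex structure to be integrable, for any invariant metric; in the K\"ahler case it excludes an explicit configuration of two roots, and this leaves the symmetric pairs and three further cases, $SO(2n+1)/U(n)$, $Sp(n)/U(1)Sp(n-1)$ and $G_2/U(2)$, each of which is a Hermitian symmetric space presented by a smaller group. The curvature is strictly positive only for complex projective space.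
\end{abstract}

\section{The question and the results}\label{sec:intro}

\subsection*{Chern curvature}
Let $(M,J,\lambda)$ be an almost-Hermitian manifold: $J$ is an almost-complex structure and $\lambda$ is a Riemannian metric with $\lambda(J\cdot,J\cdot)=\lambda$. We extend tensors complex-multilinearly and write $T^{1,0}$ and $T^{0,1}$ for the eigenbundles of $J$ with eigenvalues $i$ and $-i$. Let $\omega=\lambda(J\cdot,\cdot)$. The triple is \emph{quasi-K\"ahler} if the $(1,2)$-component of $d\omega$ vanishes; since $d\omega$ is real, its $(2,1)$-component then vanishes as well. If $J$ is integrable, $d\omega$ has no other components, so in that case quasi-K\"ahler means K\"ahler. The condition is thus an extension of the K\"ahler condition that leaves room for non-integrable $J$.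

The \emph{Chern connection} is the unique connection $\nabla$ with $\nabla\lambda=0$ and $\nabla J=0$ whose torsion has vanishing $(1,1)$-component. Let $\Omega(X,Y)=\nabla_X\nabla_Y-\nabla_Y\nabla_X-\nabla_{[X,Y]}$ be its curvature and put
\[
\Omega(X,\overline Y,Z,\overline W)=\lambda(\Omega(X,\overline Y)Z,\overline W).
\]
The curvature is \emph{Griffiths semi-positive} if $\Omega(X,\overline X,Y,\overline Y)\ge0$ for all $X,Y\in T^{1,0}$ at the same point, and \emph{strictly Griffiths positive} if this number is positive whenever $X$ and $Y$ are nonzero.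

To see what is measured, write $X=u-iJu$ and $Y=v-iJv$ with $u,v$ real. Then $\Omega(X,\overline X)=2i\,\Omega(u,Ju)$, and since $\Omega(u,Ju)$ is $\lambda$-skew,
\[
\Omega(X,\overline X,Y,\overline Y)=4\,\lambda(\Omega(u,Ju)Jv,v)\in\mathbb R .
\]
For a K\"ahler metric the Levi-Civita connection has the three defining properties, so it is the Chern connection, and the first Bianchi identity rewrites the right side as $4\lambda(\Omega(u,v)v,u)+4\lambda(\Omega(u,Jv)Jv,u)$, a sum of two unnormalized sectional curvatures. Compact Hermitian symmetric spaces are K\"ahler and have nonnegative sectional curvature, so they and their products are Griffiths semi-positive. The question is whether a natural class of homogeneous spaces contains any other examples.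

\subsection*{Flag manifolds}
Let $G$ be a compact connected semisimple Lie group, $T\subset G$ a maximal torus with Lie algebra $\mathfrak t$, $B$ the Killing form of $\mathfrak g$, and $R$ the root system of $\mathfrak g^{\mathbb C}$ with respect to $\mathfrak t^{\mathbb C}$, with root spaces $\mathfrak g_\alpha$. A \emph{flag manifold} is a quotient $M=G/K$ where $K$ is the centralizer of a subtorus of $T$; equivalently, $M$ is an adjoint orbit of $G$. The group $K$ is connected and contains $T$. Let $R_K\subset R$ be the set of roots of $\mathfrak k^{\mathbb C}$ and $R_M=R\setminus R_K$. The tangent space at the origin $o=eK$ is identified with the $B$-orthogonal complement $\mathfrak m$ of $\mathfrak k$, and $\mathfrak m^{\mathbb C}=\bigoplus_{\alpha\in R_M}\mathfrak g_\alpha$. A $G$-invariant almost-complex structure $J$ acts on $\mathfrak g_\alpha$ by $i\epsilon_\alpha$ with $\epsilon_\alpha=\pm1$, and a $G$-invariant metric $\lambda$ equals $\lambda_\alpha(-B)$ on $\mathfrak g_\alpha\oplus\mathfrak g_{-\alpha}$ with $\lambda_\alpha>0$ (Lemma~\ref{lem:structures}). We put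
\[
R_M^+=\{\alpha\in R_M:\epsilon_\alpha=1\},
\]
so that $T^{1,0}_oM=\bigoplus_{\alpha\in R_M^+}\mathfrak g_\alpha$. The metric $-B$, with all $\lambda_\alpha=1$, is the \emph{normal} metric.

We use the following standard facts about a compact irreducible Hermitian symmetric space $N$. If $G'$ is the identity component of its isometry group, then $N=G'/K'$ is a flag manifold, $K'$ acts irreducibly on the tangent space at the origin, the complex structure is $G'$-invariant, and the $G'$-invariant metric is K\"ahler and unique up to a positive factor. A metric on such a space always means one of these invariant metrics. Two almost-Hermitian manifolds are \emph{isometrically biholomorphic} if some diffeomorphism between them is an isometry and intertwines the almost-complex structures.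

The following conjecture is posed in \cite{GO}: \emph{if a flag manifold carries a $G$-invariant almost-complex structure $J$ and a $G$-invariant quasi-K\"ahler metric $\lambda$ of Griffiths semi-positive curvature, then $(M,J,\lambda)$ is isometrically biholomorphic to a product $(M_1,g_1)\times\dots\times(M_p,g_p)$ of compact irreducible Hermitian symmetric spaces.} The statement contains two separate assertions. One is that $J$ is integrable, which is not automatic: on $SU(3)/T$ there is a non-integrable invariant $J$ for which every invariant metric is quasi-K\"ahler (Example~\ref{ex:su3}). The other is that $M$ is symmetric, and here the conclusion cannot be that $(G,K)$ is a symmetric pair: $Sp(n)$ acts transitively on $\mathbb CP^{2n-1}$ and preserves the Fubini--Study metric.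

\subsection*{Results}
For $\alpha\in R_M^+$ let $E_\alpha\in\mathfrak g_\alpha$ be a nonzero vector. The condition
\begin{equation}
\Omega(E_\alpha,\overline{E_\alpha},E_\beta,\overline{E_\beta})\ge0\qquad\text{for all }\alpha,\beta\in R_M^+ \tag{$\ast$}
\end{equation}
does not depend on the choice of the $E_\alpha$ and is implied by Griffiths semi-positivity.

\begin{theorem}\label{thm:main}
Let $(J,\lambda)$ be $G$-invariant and quasi-K\"ahler on the flag manifold $M=G/K$. The following are equivalent:
\begin{enumerate}
\item[(a)] the curvature is Griffiths semi-positive;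
\item[(b)] condition $(\ast)$ holds;
\item[(c)] $(M,J,\lambda)$ is isometrically biholomorphic to a product $(M_1,g_1)\times\dots\times(M_p,g_p)$ of compact irreducible Hermitian symmetric spaces (with $p=0$ if $M$ is a point).
\end{enumerate}
\end{theorem}

The implication (a)$\Rightarrow$(c) is the conjecture. Integrability comes from the curvature alone.

\begin{theorem}\label{thm:integrable}
For a $G$-invariant almost-complex structure $J$ on $M=G/K$ the following are equivalent:
\begin{enumerate}
\item[(i)] $J$ is integrable;
\item[(ii)] some $G$-invariant metric has Griffiths semi-positive Chern curvature;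
\item[(iii)] the normal metric $-B$ has Griffiths semi-positive Chern curvature;
\item[(iv)] some $G$-invariant metric satisfies $(\ast)$.
\end{enumerate}
No quasi-K\"ahler assumption is made here.
\end{theorem}

Given simple roots $\alpha_1,\dots,\alpha_r$ of $R$, let $n_i(\alpha)$ be the coefficient of $\alpha_i$ in $\alpha$, and let $\Pi_M$ be the set of simple roots that lie in $R_M$. Simple roots are numbered as in the proof of Proposition~\ref{prop:list}: $\alpha_n$ is the short simple root of $B_n$, $\alpha_1$ is the end node opposite to the long simple root of $C_n$, and $\alpha_1$ is the short simple root of $G_2$.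

\begin{theorem}\label{thm:list}
Let $(J,\lambda)$ be $G$-invariant and quasi-K\"ahler on $M=G/K$, and suppose that the equivalent conditions of Theorem~\ref{thm:main} hold. Then $J$ is integrable. For a suitable positive system (Lemma~\ref{lem:positive}), on each simple ideal $\mathfrak g_s$ of $\mathfrak g$ the set $\Pi_M$ is empty or consists of a single root $\alpha_j$, and in the second case $\lambda_\alpha=c\,n_j(\alpha)$ for the roots $\alpha\in R_M^+$ of $\mathfrak g_s$, with a constant $c>0$ depending on the ideal. The type of $\mathfrak g_s$ and the root $\alpha_j$ are as in one of the following cases, where $G_s/K_s$ is the factor of $M$ that belongs to $\mathfrak g_s$: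
\begin{enumerate}
\item[(1)] $\alpha_j$ has coefficient $1$ in the highest root, and $G_s/K_s$ is symmetric;
\item[(2)] $(B_n,\alpha_n)$, $n\ge2$, and $SO(2n+1)/U(n)\cong SO(2n+2)/U(n+1)$;
\item[(3)] $(C_n,\alpha_1)$, $n\ge3$, and $Sp(n)/U(1)Sp(n-1)\cong\mathbb CP^{2n-1}$;
\item[(4)] $(G_2,\alpha_1)$, and $G_2/U(2)\cong Q^5=SO(7)/SO(2)SO(5)$.
\end{enumerate}
Conversely, all of these are Griffiths semi-positive. If $M$ is not a point, the curvature is strictly Griffiths positive if and only if $(M,J,\lambda)$ is $\mathbb CP^n$ with a Fubini--Study metric.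
\end{theorem}

The proof is a computation with roots and uses no uniformization theorem such as Mok's. The curvature on two root vectors has three terms (Lemma~\ref{lem:curvature}). The first has the sign of $\langle\alpha,\beta\rangle$, and the only other term that can be positive is present only if $\alpha+\beta\in R_M^+$. When $J$ is not integrable there is an obtuse pair for which this term is missing (Section~\ref{sec:integrability}). When $\lambda$ is K\"ahler the term is present but too small whenever $\alpha-\beta$ is not a root, and excluding such pairs gives the list (Section~\ref{sec:kahler}). Section~\ref{sec:examples} shows both effects on $SU(3)/T$, and shows on $SO(5)/U(2)$ how the cases (2)--(4) escape. Section~\ref{sec:symmetric} identifies the members of the list with symmetric spaces, and Section~\ref{sec:proofs} assembles the proofs.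

\section{Invariant structures in terms of roots}\label{sec:roots}

Bars denote the conjugation of $\mathfrak g^{\mathbb C}$ with respect to $\mathfrak g$. It maps $\mathfrak g_\alpha$ to $\mathfrak g_{-\alpha}$, and $-B(Z,\overline Z)>0$ for $Z\ne0$. For each pair $\pm\alpha$ choose $E_\alpha\in\mathfrak g_\alpha$ with $-B(E_\alpha,\overline{E_\alpha})=1$ and put $E_{-\alpha}=-\overline{E_\alpha}$. Then for all $\alpha\in R$
\[
\overline{E_\alpha}=-E_{-\alpha},\qquad B(E_\alpha,E_{-\alpha})=1,\qquad [E_\alpha,E_{-\alpha}]=H_\alpha ,
\]
where $H_\alpha\in\mathfrak t^{\mathbb C}$ is defined by $B(H_\alpha,H)=\alpha(H)$. The form $\langle\alpha,\beta\rangle=\beta(H_\alpha)$ is a positive definite inner product on the real span of $R$. Recall that $B(\mathfrak g_\alpha,\mathfrak g_\beta)=0$ unless $\alpha+\beta=0$, that $0\notin R$ and $2\alpha\notin R$, and that $[E_\alpha,E_\beta]=N_{\alpha\beta}E_{\alpha+\beta}$ with $N_{\alpha\beta}\ne0$ whenever $\alpha+\beta\in R$.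

\begin{lemma}\label{lem:N}
Let $\alpha,\beta,\alpha+\beta\in R$.
\begin{enumerate}
\item[(a)] If $\gamma=-(\alpha+\beta)$, then $N_{\alpha\beta}=N_{\beta\gamma}=N_{\gamma\alpha}$.
\item[(b)] $N_{-\alpha,-\beta}=-\overline{N_{\alpha\beta}}$ and $N_{-\alpha,\alpha+\beta}=\overline{N_{\alpha\beta}}$.
\item[(c)] If $\beta-\alpha\notin R$, then $|N_{\alpha\beta}|^2=-\langle\alpha,\beta\rangle$; in particular $\langle\alpha,\beta\rangle<0$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) By invariance of $B$, the number $B([E_\alpha,E_\beta],E_\gamma)=N_{\alpha\beta}$ is unchanged under cyclic permutations of $\alpha,\beta,\gamma$.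

(b) Conjugating $[E_\alpha,E_\beta]=N_{\alpha\beta}E_{\alpha+\beta}$ gives $[E_{-\alpha},E_{-\beta}]=-\overline{N_{\alpha\beta}}E_{-\alpha-\beta}$. Part (a) for the triple $-\alpha,\ \alpha+\beta,\ -\beta$ gives $N_{-\alpha,\alpha+\beta}=N_{-\beta,-\alpha}=-N_{-\alpha,-\beta}=\overline{N_{\alpha\beta}}$.

(c) Since $\alpha+\beta\in R$ we have $\beta\ne\alpha$, so $\beta-\alpha$ is neither a root nor zero and $[E_{-\alpha},E_\beta]=0$. The Jacobi identity gives $[E_{-\alpha},[E_\alpha,E_\beta]]=[-H_\alpha,E_\beta]=-\langle\alpha,\beta\rangle E_\beta$. The left side is $N_{\alpha\beta}N_{-\alpha,\alpha+\beta}E_\beta=|N_{\alpha\beta}|^2E_\beta$ by (b).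
\end{proof}

The set $R_K$ consists of the roots that vanish on the Lie algebra of the torus defining $K$. Hence $R_K=-R_K$, $R_M=-R_M$, and a root that is a sum of two elements of $R_K$ lies in $R_K$.

\begin{lemma}\label{lem:structures}
\begin{enumerate}
\item[(a)] If $\alpha\in R_M$, $\kappa\in R_K$ and $\alpha+\kappa\in R$, then $\alpha+\kappa\in R_M$.
\item[(b)] The $G$-invariant almost-complex structures are given by $JE_\alpha=i\epsilon_\alpha E_\alpha$, where $\epsilon\colon R_M\to\{\pm1\}$ is any function with $\epsilon_{-\alpha}=-\epsilon_\alpha$ and $\epsilon_{\alpha+\kappa}=\epsilon_\alpha$ in the situation of (a).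
\item[(c)] The $G$-invariant metrics are given by $\lambda(E_\alpha,E_\beta)=-\lambda_\alpha B(E_\alpha,E_\beta)$, where $\alpha\mapsto\lambda_\alpha$ is any positive function on $R_M$ with $\lambda_{-\alpha}=\lambda_\alpha$ and $\lambda_{\alpha+\kappa}=\lambda_\alpha$ in the situation of (a).
\item[(d)] If $J$ is as in (b), $\alpha,\beta\in R_M^+$ and $\alpha+\beta\in R$, then $\alpha+\beta\in R_M$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If $\alpha+\kappa$ were in $R_K$, so would be $\alpha=(\alpha+\kappa)+(-\kappa)$.

(b), (c) Invariant tensor fields on $G/K$ correspond to $\operatorname{Ad}(K)$-invariant tensors on $\mathfrak m$, and since $K$ is connected it suffices to test invariance under $\operatorname{ad}\mathfrak k^{\mathbb C}$. An endomorphism $A$ of $\mathfrak m^{\mathbb C}$ commutes with $\operatorname{ad}\mathfrak t^{\mathbb C}$ if and only if it acts on each $\mathfrak g_\alpha$ by a scalar $a_\alpha$, because the weights $\alpha\in R_M$ are distinct and have multiplicity one. It then commutes with $\operatorname{ad}E_\kappa$ if and only if $a_{\alpha+\kappa}=a_\alpha$ whenever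 $\alpha+\kappa\in R$, because $N_{\kappa\alpha}\ne0$; and it preserves $\mathfrak m$ if and only if $a_{-\alpha}=\overline{a_\alpha}$. For (b) take $A=J$, so that $a_\alpha^2=-1$. For (c) write $\lambda=-B(A\cdot,\cdot)$; symmetry of $\lambda$ on the pair $E_\alpha,E_{-\alpha}$ means $a_\alpha=a_{-\alpha}$, and $\lambda(E_\alpha,\overline{E_\alpha})=a_\alpha$ must be positive.

(d) Otherwise $\kappa=\alpha+\beta\in R_K$, and $-\beta=\alpha+(-\kappa)$ gives $\epsilon_{-\beta}=\epsilon_\alpha=1$, contrary to $\epsilon_\beta=1$.
\end{proof}

The classes of the equivalence relation generated by $\alpha\sim\alpha+\kappa$ are the root sets of the irreducible $K$-submodules of $\mathfrak m^{\mathbb C}$. So (b) says that $\epsilon$ is constant on each such module, and (c) that $\lambda_\alpha$ is constant on each isotropy summand, that is, on each real irreducible component of $\mathfrak m$. Every invariant $\lambda$ is Hermitian for every invariant $J$, since $\lambda$ pairs $\mathfrak g_\alpha$ only with $\mathfrak g_{-\alpha}$ and $(i\epsilon_\alpha)(i\epsilon_{-\alpha})=1$. We write $|Z|^2=\lambda(Z,\overline Z)$,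 so that
\[
|E_\alpha|^2=\lambda_\alpha,\qquad \lambda(E_\alpha,E_{-\alpha})=-\lambda_\alpha ,
\]
and we put $\mathfrak m^{1,0}=\bigoplus_{\alpha\in R_M^+}\mathfrak g_\alpha$ and $\mathfrak m^{0,1}=\overline{\mathfrak m^{1,0}}$. Subscripts $\mathfrak k$, $\mathfrak m$, $1,0$ and $0,1$ denote components in $\mathfrak g^{\mathbb C}=\mathfrak k^{\mathbb C}\oplus\mathfrak m^{1,0}\oplus\mathfrak m^{0,1}$.

\section{The Chern connection at the origin}\label{sec:chern}

By \cite[Ch.~X, Thm.~2.1 and Prop.~2.3]{KN}, $G$-invariant connections on $M$ correspond to $K$-equivariant linear maps $\Lambda\colon\mathfrak m\to\mathfrak{gl}(\mathfrak m)$, with torsion and curvature at the origin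
\begin{align}
T(X,Y)&=\Lambda(X)Y-\Lambda(Y)X-[X,Y]_{\mathfrak m},\label{eq:torsion}\\
\Omega(X,Y)&=[\Lambda(X),\Lambda(Y)]-\Lambda([X,Y]_{\mathfrak m})-\operatorname{ad}([X,Y]_{\mathfrak k}).\label{eq:nomizu}
\end{align}
An invariant tensor field is parallel if and only if its value at $o$ is annihilated by every $\Lambda(X)$. In particular all invariant tensor fields are parallel for the \emph{canonical connection} $\Lambda=0$. We use the canonical connection to compute $d\omega$, and then determine the map $\Lambda$ of the Chern connection.

\begin{lemma}\label{lem:domega}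
Let $\alpha,\beta,\gamma\in R_M$. Then $d\omega(E_\alpha,E_\beta,E_\gamma)=0$ if $\alpha+\beta+\gamma\neq0$, and
\[
d\omega(E_\alpha,E_\beta,E_\gamma)=-iN_{\alpha\beta}\,(\epsilon_\alpha\lambda_\alpha+\epsilon_\beta\lambda_\beta+\epsilon_\gamma\lambda_\gamma)\qquad\text{if }\alpha+\beta+\gamma=0 .
\]
Consequently $(J,\lambda)$ is quasi-K\"ahler if and only if
\begin{equation}\label{eq:additive}
\alpha,\ \beta,\ \alpha+\beta\in R_M^+\ \Longrightarrow\ \lambda_{\alpha+\beta}=\lambda_\alpha+\lambda_\beta .
\end{equation}
\end{lemma}

\begin{proof}
If $\omega$ is parallel for a connection with torsion $T$, then $d\omega(X,Y,Z)=\sum_{\mathrm{cyc}}\omega(T(X,Y),Z)$; this follows from $d\omega(X,Y,Z)=\sum_{\mathrm{cyc}}\bigl(X\omega(Y,Z)-\omega([X,Y],Z)\bigr)$ on expanding $X\omega(Y,Z)=\omega(\nabla_XY,Z)-\omega(\nabla_XZ,Y)$. For the canonical connection this gives $d\omega(X,Y,Z)=-\sum_{\mathrm{cyc}}\omega([X,Y]_{\mathfrak m},Z)$ at the origin. The form $\omega$ pairs $\mathfrak g_\delta$ only with $\mathfrak g_{-\delta}$, which gives the first claim, and $\omega(E_{-\delta},E_\delta)=(-i\epsilon_\delta)(-\lambda_\delta)=i\epsilon_\delta\lambda_\delta$.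 If $\alpha+\beta+\gamma=0$, the three brackets are $N_{\alpha\beta}E_{-\gamma}$, $N_{\beta\gamma}E_{-\alpha}$, $N_{\gamma\alpha}E_{-\beta}$, with equal coefficients by Lemma~\ref{lem:N}(a). The $(2,1)$-component of $d\omega$ is determined by the values $d\omega(E_\alpha,E_\beta,E_{-\delta})$ with $\alpha,\beta,\delta\in R_M^+$; such a value is zero unless $\delta=\alpha+\beta$, and then it equals $-iN_{\alpha\beta}(\lambda_\alpha+\lambda_\beta-\lambda_{\alpha+\beta})$.
\end{proof}

The Chern connection is $G$-invariant, because it is unique and its defining conditions are invariant. Let $\Lambda$ be the corresponding map, extended complex-linearly, so that $\overline{\Lambda(U)V}=\Lambda(\overline U)\overline V$. Each $\Lambda(U)$ commutes with $J$, hence preserves $\mathfrak m^{1,0}$ and $\mathfrak m^{0,1}$, and is $\lambda$-skew. Let $X,Y,W\in\mathfrak m^{1,0}$. The $(1,0)$-part of the equation $T(\overline X,Y)=0$, its conjugate, and skewness give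
\begin{equation}\label{eq:chern}
\Lambda(\overline X)Y=[\overline X,Y]_{1,0},\qquad
\Lambda(X)\overline W=[X,\overline W]_{0,1},\qquad
\lambda(\Lambda(X)Y,\overline W)=-\lambda(Y,[X,\overline W]_{0,1}).
\end{equation}
The last equation determines $\Lambda(X)Y\in\mathfrak m^{1,0}$, and it is the only place where the metric enters.

\begin{lemma}\label{lem:integrable}
$J$ is integrable if and only if
\begin{equation}\label{eq:closed}
\alpha,\beta\in R_M^+,\ \alpha+\beta\in R\ \Longrightarrow\ \alpha+\beta\in R_M^+ .
\end{equation}
If $J$ is not integrable, there are $\alpha,\beta,\gamma\in R_M^+$ with $\alpha+\beta+\gamma=0$.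
\end{lemma}

\begin{proof}
By the Newlander--Nirenberg theorem, $J$ is integrable if and only if the sections of $T^{1,0}$ are closed under the bracket. For such sections $Z,W$, the fields $\nabla_ZW$ and $\nabla_WZ$ are again of type $(1,0)$, so $[Z,W]^{0,1}=-T(Z,W)^{0,1}$, which is an invariant tensor. By \eqref{eq:torsion} we have $T(X,Y)_{0,1}=-[X,Y]_{0,1}$ for $X,Y\in\mathfrak m^{1,0}$. So $J$ fails to be integrable exactly when $\alpha+\beta\in-R_M^+$ for some $\alpha,\beta\in R_M^+$, which is the second statement; by Lemma~\ref{lem:structures}(d) this is the only way in which \eqref{eq:closed} can fail.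
\end{proof}

To shorten the formulas we write $\Omega_{\alpha\beta}=\Omega(E_\alpha,\overline{E_\alpha},E_\beta,\overline{E_\beta})$ for $\alpha,\beta\in R_M^+$. The order of the indices matters: $\alpha$ belongs to the $2$-form and $\beta$ to the endomorphism.

\begin{lemma}\label{lem:curvature}
For $\alpha,\beta\in R_M^+$,
\[
\Omega_{\alpha\beta}=\lambda_\beta\langle\alpha,\beta\rangle+|N_{\alpha\beta}|^2\frac{\lambda_\beta^2}{\lambda_{\alpha+\beta}}-|N_{-\alpha,\beta}|^2\lambda_{\beta-\alpha},
\]
where the second term is omitted unless $\alpha+\beta\in R_M^+$, and the third term is omitted unless $\beta-\alpha\in R_M^+$.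
\end{lemma}

\begin{proof}
Put $X=E_\alpha$ and $Y=E_\beta$ in \eqref{eq:nomizu}. Since $[X,\overline X]=-H_\alpha\in\mathfrak k^{\mathbb C}$, the term $\Lambda([X,\overline X]_{\mathfrak m})$ vanishes and $-\operatorname{ad}([X,\overline X]_{\mathfrak k})Y=\langle\alpha,\beta\rangle Y$. Skewness gives
\[
\lambda(\Lambda(X)\Lambda(\overline X)Y,\overline Y)=-\lambda(\Lambda(\overline X)Y,\Lambda(X)\overline Y)=-|\Lambda(\overline X)Y|^2
\]
and, with $X$ and $\overline X$ exchanged, $-\lambda(\Lambda(\overline X)\Lambda(X)Y,\overline Y)=|\Lambda(X)Y|^2$. Therefore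
\[
\Omega_{\alpha\beta}=\lambda_\beta\langle\alpha,\beta\rangle+|\Lambda(X)Y|^2-|\Lambda(\overline X)Y|^2 .
\]
By \eqref{eq:chern}, $\Lambda(\overline X)Y=-[E_{-\alpha},E_\beta]_{1,0}$. This is $-N_{-\alpha,\beta}E_{\beta-\alpha}$ if $\beta-\alpha\in R_M^+$ and zero otherwise, which gives the third term. For $\gamma\in R_M^+$, \eqref{eq:chern} gives $\lambda(\Lambda(X)Y,\overline{E_\gamma})=\lambda(E_\beta,[E_\alpha,E_{-\gamma}]_{0,1})$. This vanishes unless $\alpha-\gamma=-\beta$, and for $\gamma=\alpha+\beta$ it equals $-N_{\alpha,-\gamma}\lambda_\beta=N_{-\gamma,\alpha}\lambda_\beta=N_{\alpha\beta}\lambda_\beta$ by Lemma~\ref{lem:N}(a). Hence $\Lambda(X)Y=N_{\alpha\beta}(\lambda_\beta/\lambda_{\alpha+\beta})E_{\alpha+\beta}$ if $\alpha+\beta\in R_M^+$ and $\Lambda(X)Y=0$ otherwise, which gives the second term.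
\end{proof}

\section{Two examples of rank two}\label{sec:examples}

\begin{example}[$SU(3)/T$]\label{ex:su3}
Here $R_K=\emptyset$, so all functions $\epsilon$ and $\lambda$ with the right parity occur. The six roots form a regular hexagon; let $2a$ be their squared length. If $\alpha,\beta$ are roots at angle $2\pi/3$, then $\alpha+\beta$ is a root, $\alpha-\beta$ is not, and $|N_{\alpha\beta}|^2=-\langle\alpha,\beta\rangle=a$ by Lemma~\ref{lem:N}(c). The set $R_M^+$ contains one root from each opposite pair, so it consists of three alternate vertices of the hexagon (two choices) or three consecutive vertices (six choices).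

\emph{Alternate vertices:} $R_M^+=\{\alpha,\beta,\gamma\}$ with $\alpha+\beta+\gamma=0$. Then $J$ is not integrable. Condition \eqref{eq:additive} is empty, so every invariant metric is quasi-K\"ahler. In Lemma~\ref{lem:curvature} the second term is absent because $\alpha+\beta=-\gamma\notin R_M^+$, and so $\Omega_{\alpha\beta}=-a\lambda_\beta<0$ for every metric.

\emph{Consecutive vertices:} $R_M^+=\{\alpha,\beta,\gamma\}$ with $\gamma=\alpha+\beta$. Then $J$ is integrable. Using $\langle\alpha,\gamma\rangle=a$ and $|N_{-\alpha,\gamma}|^2=a$ (Lemma~\ref{lem:N}(b)) we find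
\[
\Omega_{\alpha\beta}=a\lambda_\beta\Bigl(\frac{\lambda_\beta}{\lambda_\gamma}-1\Bigr),\qquad
\Omega_{\alpha\gamma}=a(\lambda_\gamma-\lambda_\beta),\qquad
\Omega_{\gamma\alpha}=a\lambda_\alpha ,
\]
the same formulas with $\alpha$ and $\beta$ exchanged, and $\Omega_{\delta\delta}=2a\lambda_\delta$. So $(\ast)$ holds exactly when $\lambda_\alpha=\lambda_\beta=\lambda_\gamma$, that is, for the multiples of the normal metric. The K\"ahler condition is $\lambda_\gamma=\lambda_\alpha+\lambda_\beta$; it forces $\lambda_\gamma>\lambda_\beta$ and hence $\Omega_{\alpha\beta}<0$.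

Thus no invariant quasi-K\"ahler structure on $SU(3)/T$ satisfies $(\ast)$. The example also shows that the quasi-K\"ahler hypothesis cannot be dropped from Theorem~\ref{thm:main}: for integrable $J$ the metric $-B$ is Griffiths semi-positive by Theorem~\ref{thm:integrable}, but it is not K\"ahler, while products of Hermitian symmetric spaces are K\"ahler.
\end{example}

\begin{example}[$SO(5)/U(2)$]\label{ex:so5}
The roots are $\pm e_1,\pm e_2,\pm e_1\pm e_2$ with $\langle e_k,e_l\rangle=a\delta_{kl}$. Take $R_K=\{\pm(e_1-e_2)\}$ and $R_M^+=\{e_1,e_2,\theta\}$ with $\theta=e_1+e_2$. This $J$ is invariant and integrable. Invariance of $\lambda$ means $\lambda_{e_1}=\lambda_{e_2}=c$, and the K\"ahler condition is $\lambda_\theta=2c$. As before there are two roots in $R_M^+$ whose sum is a root, but now their difference is a root too, and they are orthogonal. Lemma~\ref{lem:N}(c) for the pair $-e_1,\theta$ gives $|N_{-e_1,\theta}|^2=a$, and $|N_{e_1e_2}|^2=a$ by Lemma~\ref{lem:N}(b). Lemma~\ref{lem:curvature} gives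
\[
\Omega_{e_1e_1}=ca,\quad \Omega_{e_1e_2}=a\,\frac{c^2}{2c}=\frac{ca}2,\quad \Omega_{e_1\theta}=2ca-ca=ca,\quad \Omega_{\theta e_1}=ca,\quad \Omega_{\theta\theta}=4ca,
\]
and the same values with $e_1$ and $e_2$ exchanged. These are the values of $\frac{a}{2c}\bigl(|X|^2|Y|^2+|\lambda(X,\overline Y)|^2\bigr)$ on root vectors, the expression for the curvature of projective space (Example~\ref{ex:cpn}). The pair $(SO(5),U(2))$ is not symmetric, since $[E_{e_1},E_{e_2}]\notin\mathfrak k^{\mathbb C}$; that the manifold is symmetric can only be seen from a larger group, and this is the subject of Proposition~\ref{prop:exceptional}.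
\end{example}

\section{Semi-positivity and integrability}\label{sec:integrability}

The first half of Example~\ref{ex:su3} generalizes at once. Three roots with sum zero need not have equal length, and two of them may be orthogonal or make an acute angle, so the pair has to be chosen.

\begin{proposition}\label{prop:integrable}
If a $G$-invariant pair $(J,\lambda)$ satisfies $(\ast)$, then $J$ is integrable.
\end{proposition}

\begin{proof}
Suppose not. By Lemma~\ref{lem:integrable} there are $\alpha,\beta,\gamma\in R_M^+$ with $\alpha+\beta+\gamma=0$. Since $\langle\alpha,\beta\rangle+\langle\alpha,\gamma\rangle=-\langle\alpha,\alpha\rangle<0$, there is $\delta\in\{\beta,\gamma\}$ with $\langle\alpha,\delta\rangle<0$. The root $\alpha+\delta$ is $-\gamma$ or $-\beta$, so it is not in $R_M^+$, and the second term in Lemma~\ref{lem:curvature} is absent. Hence $\Omega_{\alpha\delta}\le\lambda_\delta\langle\alpha,\delta\rangle<0$, contrary to $(\ast)$.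
\end{proof}

For the converse we need semi-positivity on all vectors, not only on root vectors. The normal metric is the one for which this can be computed, because for it the metric-dependent part of $\Lambda$ is again a Lie bracket.

\begin{proposition}\label{prop:normal}
Let $J$ be integrable and $\lambda=-B$. For $X,Y\in\mathfrak m^{1,0}$ let $A$ be the component of $[\overline X,Y]$ in $\mathfrak k^{\mathbb C}\oplus\mathfrak m^{0,1}$. Then
\[
\Omega(X,\overline X,Y,\overline Y)=-B(A,\overline A)\ge0 .
\]
\end{proposition}

\begin{proof}
Put $\mathfrak n=\mathfrak m^{1,0}$ and $\mathfrak p=\mathfrak k^{\mathbb C}\oplus\overline{\mathfrak n}$, and let $\pi\colon\mathfrak g^{\mathbb C}\to\mathfrak n$ be the projection along $\mathfrak p$. The form $B$ pairs $\mathfrak n$ only with $\overline{\mathfrak n}$ and $\mathfrak k^{\mathbb C}$ only with itself; in particular $B(\mathfrak p,\overline{\mathfrak n})=0$. Integrability gives $[\mathfrak n,\mathfrak n]\subset\mathfrak n$ by \eqref{eq:closed}. For $W\in\mathfrak n$, \eqref{eq:chern} gives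
\[
\lambda(\Lambda(X)Y,\overline W)=B(Y,[X,\overline W])=-B([X,Y],\overline W)=\lambda([X,Y],\overline W),
\]
so $\Lambda(X)Y=[X,Y]$. Together with $\Lambda(\overline X)Y=\pi[\overline X,Y]$ and $[\mathfrak k^{\mathbb C},\mathfrak n]\subset\mathfrak n$ this shows that $\Lambda(U_{\mathfrak m})+\operatorname{ad}(U_{\mathfrak k})=\pi\circ\operatorname{ad}U$ on $\mathfrak n$ for all $U\in\mathfrak g^{\mathbb C}$. By \eqref{eq:nomizu} and the Jacobi identity $[\overline X,[X,Y]]+[[X,\overline X],Y]=[X,[\overline X,Y]]$,
\[
\Omega(X,\overline X)Y=\pi[X,\pi[\overline X,Y]]-\pi[\overline X,[X,Y]]-\pi[[X,\overline X],Y]=\pi\bigl[X,\pi[\overline X,Y]-[\overline X,Y]\bigr]=-\pi[X,A].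
\]
Hence $\Omega(X,\overline X,Y,\overline Y)=B(\pi[X,A],\overline Y)=B([X,A],\overline Y)=-B(A,[X,\overline Y])$. Finally $[X,\overline Y]=\overline{[\overline X,Y]}=\overline{\pi[\overline X,Y]}+\overline A$, and the first summand lies in $\overline{\mathfrak n}$, so it is $B$-orthogonal to $A\in\mathfrak p$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:integrable}]
(i)$\Rightarrow$(iii) is Proposition~\ref{prop:normal}, the implications (iii)$\Rightarrow$(ii)$\Rightarrow$(iv) hold by definition, and (iv)$\Rightarrow$(i) is Proposition~\ref{prop:integrable}.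
\end{proof}

\begin{example}[$\mathbb CP^n$]\label{ex:cpn}
Let $G=SU(n+1)$, let $u\in\mathbb C^{n+1}$ be a unit vector and $K$ the stabilizer of the line $\mathbb Cu$. Then $B(U,V)=2(n+1)\operatorname{tr}(UV)$, $\overline U=-U^*$, and $\mathfrak m^{1,0}=\{xu^*:x\perp u\}$. The metric $-B$ is a Fubini--Study metric. For $X=xu^*$ and $Y=yu^*$ we get $A=[\overline X,Y]=yx^*-(x^*y)uu^*\in\mathfrak k^{\mathbb C}$, and
\[
\Omega(X,\overline X,Y,\overline Y)=2(n+1)\operatorname{tr}(AA^*)=2(n+1)\bigl(|x|^2|y|^2+|x^*y|^2\bigr)=\frac{|X|^2|Y|^2+|\lambda(X,\overline Y)|^2}{2(n+1)} .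
\]
This is positive for nonzero $X,Y$. Multiplying a metric by $c>0$ leaves $\nabla$ unchanged and multiplies $\Omega(X,\overline X,Y,\overline Y)$ by $c$, so all Fubini--Study metrics are strictly Griffiths positive.
\end{example}

\section{The K\"ahler case: excluding bad pairs}\label{sec:kahler}

From now on $J$ is integrable. The second half of Example~\ref{ex:su3} used two properties of the pair $\alpha,\beta$, and we give them a name. A \emph{bad pair} is a pair $\alpha,\beta\in R_M^+$ with $\alpha+\beta\in R$ and $\alpha-\beta\notin R$.

\begin{lemma}\label{lem:bad}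
Let $J$ be integrable and $\lambda$ quasi-K\"ahler. If $\alpha,\beta$ is a bad pair, then
\[
\Omega_{\alpha\beta}=\langle\alpha,\beta\rangle\,\frac{\lambda_\alpha\lambda_\beta}{\lambda_\alpha+\lambda_\beta}<0 .
\]
\end{lemma}

\begin{proof}
By \eqref{eq:closed}, $\alpha+\beta\in R_M^+$. In Lemma~\ref{lem:curvature} the third term is absent, $|N_{\alpha\beta}|^2=-\langle\alpha,\beta\rangle>0$ by Lemma~\ref{lem:N}(c), and $\lambda_{\alpha+\beta}=\lambda_\alpha+\lambda_\beta$ by \eqref{eq:additive}. So $\Omega_{\alpha\beta}=\langle\alpha,\beta\rangle\lambda_\beta\bigl(1-\lambda_\beta/(\lambda_\alpha+\lambda_\beta)\bigr)$.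
\end{proof}

The absence of bad pairs is a condition on the subset $R_M^+\subset R$ alone. To test it against the classification of root systems we describe $R_M^+$ by simple roots. We use two facts about a positive system with simple roots $\Pi$. Every positive root can be written as $\beta_1+\dots+\beta_k$ with $\beta_l\in\Pi$ in such a way that all partial sums $\beta_1+\dots+\beta_l$ are roots; we call this a \emph{chain}. And the coefficients $n_i(\alpha)$ of a root are all $\geq0$ or all $\leq0$.

\begin{lemma}\label{lem:positive}
Let $J$ be integrable and let $R_K^+$ be a positive system of $R_K$. Then $R'=R_K^+\cup R_M^+$ is a positive system of $R$. Let $\Pi$ be its set of simple roots, $\Pi_M=\Pi\cap R_M$, and $h=\sum_{\alpha_i\in\Pi_M}n_i$. Then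
\begin{equation}\label{eq:levels}
R_M^+=\{\alpha\in R:h(\alpha)>0\},\qquad R_K=\{\alpha\in R:h(\alpha)=0\}.
\end{equation}
If $\lambda$ is quasi-K\"ahler, then
\begin{equation}\label{eq:linear}
\lambda_\alpha=\sum_{\alpha_i\in\Pi_M}n_i(\alpha)\,\lambda_{\alpha_i}\qquad(\alpha\in R_M^+).
\end{equation}
\end{lemma}

\begin{proof}
A subset $R'\subset R$ with $R=R'\sqcup(-R')$ that contains every root which is a sum of two of its elements is a positive system \cite[VI \S1.7, Cor.~1 of Prop.~20]{Bo}. The first condition holds for our $R'$. For the second, a root that is a sum of two elements of $R_K^+$ is in $R_K^+$; a sum of an element of $R_M^+$ and one of $R_K$ is in $R_M^+$ by Lemma~\ref{lem:structures}(a),(b); a sum of two elements of $R_M^+$ is in $R_M^+$ by \eqref{eq:closed}.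

Let $\alpha=\beta_1+\dots+\beta_k$ be a chain for $\alpha\in R'$. As long as the summands lie in $R_K$, so do the partial sums; hence $h(\alpha)=0$ implies $\alpha\in R_K$. At the first summand $\beta_l\in\Pi_M$ the partial sum enters $R_M^+$, with $\lambda$-value $\lambda_{\beta_l}$ by Lemma~\ref{lem:structures}(b),(c). After that it stays in $R_M^+$: adding an element of $R_K$ leaves the $\lambda$-value unchanged, and adding $\alpha_i\in\Pi_M$ increases it by $\lambda_{\alpha_i}$ if \eqref{eq:additive} holds. So $h(\alpha)>0$ implies $\alpha\in R_M^+$ and \eqref{eq:linear}. Since $h\ge0$ on $R'=R_K^+\sqcup R_M^+$ and $h$ is odd, \eqref{eq:levels} follows.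
\end{proof}

\begin{lemma}\label{lem:splitting}
Let $\widetilde G=\prod_sG_s$ be the universal cover of $G$, with simple factors $G_s$. Then $M=\prod_sG_s/K_s$, where each $G_s/K_s$ is a flag manifold, and every $G$-invariant pair $(J,\lambda)$ is a product of $G_s$-invariant pairs $(J_s,\lambda_s)$. Moreover $M$ is simply connected.
\end{lemma}

\begin{proof}
Let $K$ be the centralizer of the torus $S\subset T$ and choose $Z$ in the Lie algebra of $S$ with $\exp(\mathbb RZ)$ dense in $S$. Then $K$ is the stabilizer of $Z$ under $\operatorname{Ad}$. The group $\widetilde G$ is compact and acts on $M$ through $G$; the stabilizer of the origin is the stabilizer of $Z=\sum_sZ_s$, which is $\prod_sK_s$ with $K_s$ the stabilizer of $Z_s$ in $G_s$. Each $K_s$ is the centralizer of the torus $\overline{\exp(\mathbb RZ_s)}$ in $G_s$, and in particular connected. So $M=\prod_sG_s/K_s$, and $M$ is simply connected as the quotient of a simply connected group by a connected subgroup. By Lemma~\ref{lem:structures}, $J$ preserves the summands of $\mathfrak m=\bigoplus_s\mathfrak m_s$ and $\lambda$ makes them orthogonal.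 The restrictions to $\mathfrak m_s$ are $K_s$-invariant, and the product of the resulting structures is $\widetilde G$-invariant and agrees with $(J,\lambda)$ at the origin.
\end{proof}

The root system $R$ is the orthogonal union of the root systems $R^{(s)}$ of the factors, the Killing form of $\mathfrak g$ restricts to that of $\mathfrak g_s$, and for $\alpha,\beta\in R^{(s)}$ the element $\alpha\pm\beta$ lies in $R$ if and only if it lies in $R^{(s)}$. Hence \eqref{eq:additive}, \eqref{eq:closed} and the absence of bad pairs pass to each factor, and $\Pi\cap R^{(s)}$ is the set of simple roots that Lemma~\ref{lem:positive} assigns to the factor. By \eqref{eq:levels} the factor is a point exactly when $\Pi_M\cap R^{(s)}=\emptyset$.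

\begin{proposition}\label{prop:list}
Let $G$ be simple, $M$ not a point, and $J$ integrable without bad pairs. Then $\Pi_M=\{\alpha_j\}$ consists of one root, and either $\alpha_j$ has coefficient $1$ in the highest root, or the pair (type, $\alpha_j$) is $(B_n,\alpha_n)$ with $n\ge2$, $(C_n,\alpha_1)$ with $n\ge3$, or $(G_2,\alpha_1)$.
\end{proposition}

\begin{proof}
\emph{One simple root.} Suppose that $\alpha_i\ne\alpha_j$ both lie in $\Pi_M$. The Dynkin diagram is a connected tree; let $\beta$ be the sum of the nodes on the path from $\alpha_i$ to $\alpha_j$, with $\alpha_i$ left out. The sum of the simple roots of a connected subdiagram is a root \cite[VI \S1.6, Cor.~3 of Prop.~19]{Bo}, so $\beta$ and $\alpha_i+\beta$ are roots. Both $\alpha_i$ and $\beta$ are in $R_M^+$ by \eqref{eq:levels}, and $\beta-\alpha_i$ has coefficients of both signs, so it is not a root. Thus $\alpha_i,\beta$ is a bad pair.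

So $\Pi_M=\{\alpha_j\}$ and $R_M^+=\{n_j>0\}$. Let $\theta$ be the highest root and assume $n_j(\theta)\ge2$. We exhibit a bad pair in all cases except the three listed. Each pair below consists, as for $SU(3)/T$, of two roots of equal length at angle $2\pi/3$. In the explicit models, $\cdot$ is the standard scalar product of $\mathbb R^n$.

\emph{Types $A$, $D$, $E$.} All roots have the same squared length, say $2$. In a chain for $\theta$ the root $\alpha_j$ occurs at least twice, so at some step $\alpha=\alpha_j$ is added to a partial sum $\beta$ with $n_j(\beta)\ge1$. Then $\alpha,\beta\in R_M^+$ and $\alpha+\beta\in R$. From $|\alpha+\beta|^2=2$ we get $\langle\alpha,\beta\rangle=-1$, so $|\alpha-\beta|^2=6$ and $\alpha-\beta\notin R$.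

\emph{Type $B_n$, $n\ge2$.} The roots are $\pm e_k$, $\pm e_k\pm e_l$; $\alpha_k=e_k-e_{k+1}$ for $k<n$, $\alpha_n=e_n$, $\theta=e_1+e_2$, and $n_j(\alpha)=\alpha\cdot(e_1+\dots+e_j)$. So $n_1(\theta)=1$. For $2\le j\le n-1$ the roots $\alpha=e_1-e_n$ and $\beta=e_2+e_n$ have $n_j=1$, their sum $e_1+e_2$ is a root, and their difference $e_1-e_2-2e_n$ is not. The case $j=n$ remains.

\emph{Type $C_n$, $n\ge3$.} The roots are $\pm2e_k$, $\pm e_k\pm e_l$; $\alpha_k=e_k-e_{k+1}$ for $k<n$, $\alpha_n=2e_n$, $\theta=2e_1$. Here $n_n(\alpha)=\frac12\alpha\cdot(e_1+\dots+e_n)$, so $n_n(\theta)=1$, and $n_j(\alpha)=\alpha\cdot(e_1+\dots+e_j)$ for $j<n$. For $2\le j\le n-1$ the roots $e_1-e_n$ and $e_2+e_n$ again have $n_j=1$, sum $e_1+e_2\in R$ and difference $e_1-e_2-2e_n\notin R$. The case $j=1$ remains.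

\emph{Type $F_4$.} The roots are $\pm e_k$, $\pm e_k\pm e_l$, $\frac12(\pm1,\pm1,\pm1,\pm1)$, with $\alpha_1=e_2-e_3$, $\alpha_2=e_3-e_4$, $\alpha_3=e_4$, $\alpha_4=\frac12(1,-1,-1,-1)$. The functionals $n_1,\dots,n_4$ are the scalar products with $(1,1,0,0)$, $(2,1,1,0)$, $(3,1,1,1)$, $(2,0,0,0)$, these vectors being the basis dual to $\alpha_1,\dots,\alpha_4$. The roots $\alpha=e_1-e_3$ and $\beta=e_2+e_3$ have $(n_1,n_2,n_3)=(1,1,2)$ and $(1,2,2)$, their sum $e_1+e_2$ is a root and their difference $e_1-e_2-2e_3$ is not; this is a bad pair for $j=1,2,3$. For $j=4$ the roots $\frac12(1,1,1,1)$ and $\alpha_4$ have $n_4=1$, sum $e_1\in R$ and difference $(0,1,1,1)\notin R$. No case remains.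

\emph{Type $G_2$.} With $\alpha_1$ short and $\alpha_2$ long, the positive roots are $\alpha_1$, $\alpha_1+\alpha_2$, $2\alpha_1+\alpha_2$ (short) and $\alpha_2$, $3\alpha_1+\alpha_2$, $3\alpha_1+2\alpha_2$ (long). For $j=2$ the roots $\alpha_2$ and $3\alpha_1+\alpha_2$ have sum $3\alpha_1+2\alpha_2\in R$ and difference $\pm3\alpha_1\notin R$. The case $j=1$ remains.
\end{proof}

\section{Recognizing the symmetric spaces}\label{sec:symmetric}

Throughout this section $G$ is simple and simply connected, $\alpha_j$ is a simple root, $c>0$, and $M=G/K$ carries the structure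
\begin{equation}\label{eq:model}
R_K=\{n_j=0\},\qquad R_M^+=\{n_j>0\},\qquad \lambda_\alpha=c\,n_j(\alpha)\quad(\alpha\in R_M^+).
\end{equation}
Such a structure exists for every $\alpha_j$ and $c$: take for $K$ the stabilizer of the element $Z\in\mathfrak t$ with $\alpha(Z)=i\,n_j(\alpha)$. Since $n_j$ is additive, the conditions of Lemma~\ref{lem:structures}(b),(c) hold, as do \eqref{eq:closed} and \eqref{eq:additive}. So $(J,\lambda)$ is invariant, integrable and K\"ahler. No curvature hypothesis is made in this section, so its results serve for both directions of Theorem~\ref{thm:list}.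

\begin{proposition}\label{prop:one}
If $\alpha_j$ has coefficient $1$ in the highest root, then $(G,K)$ is a symmetric pair and $(M,J,\lambda)$ is a compact irreducible Hermitian symmetric space with an invariant metric.
\end{proposition}

\begin{proof}
The coefficients of a positive root are bounded by those of the highest root, so $n_j=\pm1$ on $R_M$ and $\lambda=c(-B)$. Let $s=\exp(\pi Z)\in T\subset K$. Then $\operatorname{Ad}(s)$ acts on $\mathfrak g_\alpha$ by $e^{i\pi n_j(\alpha)}$, so it is $1$ on $\mathfrak k$ and $-1$ on $\mathfrak m$. Thus $(G,K)$ is a symmetric pair, $[\mathfrak m,\mathfrak m]\subset\mathfrak k$, and $s$ acts on $M$ as a holomorphic isometry that fixes the origin with differential $-1$. By homogeneity every point has such a symmetry, and $(M,J,\lambda)$ is a compact Hermitian symmetric space.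

Let $\mathfrak m=\mathfrak m'\oplus\mathfrak m''$ be a $K$-invariant $B$-orthogonal splitting. For $X'\in\mathfrak m'$, $X''\in\mathfrak m''$, $U\in\mathfrak k$ we have $B([X',X''],U)=B(X',[X'',U])=0$; since $[X',X'']\in\mathfrak k$ and $B$ is definite, $[\mathfrak m',\mathfrak m'']=0$. The subspace $\mathfrak i=\mathfrak m'+[\mathfrak m',\mathfrak m']$ is an ideal: it is $\operatorname{ad}\mathfrak k$-invariant, $[\mathfrak m',\mathfrak i]\subset\mathfrak i$ because $[\mathfrak m',[\mathfrak m',\mathfrak m']]\subset[\mathfrak m',\mathfrak k]\subset\mathfrak m'$, and $[\mathfrak m'',\mathfrak i]=0$ by the Jacobi identity. As $\mathfrak g$ is simple, $\mathfrak i$ is $0$ or $\mathfrak g$, so $\mathfrak m'=\mathfrak i\cap\mathfrak m$ is $0$ or $\mathfrak m$. Hence $K$ acts irreducibly on $\mathfrak m$. Finally, for a Riemannian symmetric pair with semisimple group, the image of the group in the isometry group is the identity component $G'$ \cite[Thm.~V.4.1]{He}. So the space is irreducible, and $J$ and $\lambda$ are $G'$-invariant.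
\end{proof}

In the three remaining cases $n_j$ takes the value $2$, so $\lambda$ is not a multiple of $-B$ and the symmetry cannot be found inside $K$ in this way. We proceed in the opposite direction: start from a symmetric space $N$, show that $G$ acts transitively on it with stabilizer $K$, and then use that $G/K$ has too few invariant K\"ahler structures for the one of $N$ to differ from \eqref{eq:model}.

\begin{lemma}\label{lem:transitive}
Let $(G,\alpha_j)$ be $(B_n,\alpha_n)$ with $n\ge2$, $(C_n,\alpha_1)$ with $n\ge3$, or $(G_2,\alpha_1)$, and let $(N,J_N,g)$ be the compact irreducible Hermitian symmetric space $SO(2n+2)/U(n+1)$, $\mathbb CP^{2n-1}$, or $Q^5$, respectively. Then $G$ acts transitively on $N$ by holomorphic isometries, and $K$ is the stabilizer of a point.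
\end{lemma}

\begin{proof}
The triple $(\mathfrak g,\mathfrak t,\Pi)$ is determined up to isomorphism by its type and $G$ is simply connected, so we may take $G=\operatorname{Spin}(2n+1)$, $Sp(n)$ or $G_2$ with the standard torus and the roots used in the proof of Proposition~\ref{prop:list}. In each case $G$ acts on $N$ through the group $SO(2n+2)$, $SU(2n)$ or $SO(7)$, hence by holomorphic isometries. If the action is transitive with stabilizer $H$, then $G/H_0\to G/H=N$ is a connected covering of a simply connected space (Lemma~\ref{lem:splitting}), so $H$ is connected. It therefore suffices to prove transitivity and to find a point whose stabilizer algebra contains $\mathfrak t$ and has the roots $R_K=\{n_j=0\}$.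

\emph{Stabilizers of weight lines.} Let $V$ be a unitary representation of $G$, $v$ a weight vector of weight $\mu$, and $\mathfrak s\subset\mathfrak g$ the stabilizer algebra of $[v]\in\mathbb P(V)$. Then $\mathfrak t\subset\mathfrak s$, so $\mathfrak s^{\mathbb C}$ is the sum of $\mathfrak t^{\mathbb C}$ and root spaces, and its set of roots is symmetric because $\mathfrak s^{\mathbb C}$ is stable under conjugation. A root $\alpha$ occurs if and only if $E_\alpha v=E_{-\alpha}v=0$: if it occurs, then $E_{\pm\alpha}v\in\mathbb Cv$ has weight $\mu\pm\alpha\ne\mu$ and so vanishes; conversely the vanishing puts $\mathfrak g\cap(\mathfrak g_\alpha\oplus\mathfrak g_{-\alpha})$ into $\mathfrak s$. If $\alpha$ occurs, then $H_\alpha v=[E_\alpha,E_{-\alpha}]v=0$, that is $\alpha\perp\mu$. If $\mu\pm\alpha$ are not weights of $V$, then $\alpha$ occurs.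

\emph{Type $C_n$.} Let $V=\mathbb C^{2n}$, with weights $\pm e_k$, and $\mu=e_1$. The roots orthogonal to $e_1$ are those with $n_1=0$; they form a system of type $C_{n-1}$ with $2(n-1)^2$ elements. For such a root, $e_1\pm\alpha$ is not of the form $\pm e_k$. So $\mathfrak s=\mathfrak k$, and the orbit of $[v]$ has dimension $(2n^2+n)-(n+2(n-1)^2)=4n-2=\dim_{\mathbb R}\mathbb CP^{2n-1}$. The orbit is compact and open, hence equal to $\mathbb CP^{2n-1}$.

\emph{Type $G_2$.} The group $G_2\subset SO(7)$ acts on $V=\mathbb C^7$ with weights $0$ and the six short roots. Let $q$ be the invariant complex bilinear form on $V$. The quadric $Q^5=\{[w]:q(w,w)=0\}$ is $SO(7)/SO(2)SO(5)$, since $q(x+iy,x+iy)=0$ means $|x|=|y|$ and $x\perp y$, so that isotropic lines correspond to oriented planes in $\mathbb R^7$. Take $\mu=2\alpha_1+\alpha_2$. Invariance gives $2\mu(H)q(v,v)=0$ for $H\in\mathfrak t$, so $[v]\in Q^5$. Normalize $|\alpha_1|^2=1$, $|\alpha_2|^2=3$, $\langle\alpha_1,\alpha_2\rangle=-\frac32$. Then $\langle\mu,\alpha_2\rangle=-3+3=0$, and since the roots lie in a plane, $\pm\alpha_2$ are the only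 roots orthogonal to $\mu$. Also $|\mu\pm\alpha_2|^2=4$, so $\mu\pm\alpha_2$ are not weights. Thus $\mathfrak s$ has the roots $\{\pm\alpha_2\}=\{n_1=0\}$, and the orbit has dimension $14-4=10=\dim_{\mathbb R}Q^5$, so it is all of $Q^5$.

\emph{Type $B_n$.} The space $N=SO(2n+2)/U(n+1)$ is the set of orthogonal complex structures on $\mathbb R^{2n+2}$ that induce a fixed orientation; it is irreducible because $n+1\ge3$. Let $SO(2n+1)$ be the stabilizer of a unit vector $u$, and let $I,I'\in N$. The vectors $Iu$ and $I'u$ are unit vectors in $u^\perp$, so after conjugating $I$ by an element of $SO(2n+1)$ we may assume $Iu=I'u=f$. Then $I$ and $I'$ preserve $P=\{u,f\}^\perp\cong\mathbb R^{2n}$, agree on $P^\perp$, and induce the same orientation on $P$. The map sending an orthonormal basis $w_1,Iw_1,\dots,w_n,Iw_n$ of $P$ to an orthonormal basis $w_1',I'w_1',\dots,w_n',I'w_n'$ lies in $SO(P)$ and conjugates $I$ to $I'$. So the action is transitive. Now let $u^\perp=P_1\oplus\dots\oplus P_n\oplus\mathbb Rf$, where $T$ rotates the planes $P_k$ with weights $\pm e_k$. Let $Z_0\in\mathfrak t$ be the element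 with $e_k(Z_0)=i$ for all $k$; it is a quarter turn on each $P_k$ and kills $f$. Let $I_0$ be equal to $Z_0$ on $\bigoplus P_k$ and send $u$ to $f$, and fix the orientation so that $I_0\in N$. An element of $\mathfrak{so}(2n+1)$ commutes with $I_0$ if and only if it kills $f$ and commutes with $Z_0$ on $\bigoplus P_k$, that is, if and only if it commutes with $Z_0$. So the stabilizer algebra is $\mathfrak u(n)$, and its roots are those with $\alpha\cdot(e_1+\dots+e_n)=0$, that is $n_n(\alpha)=0$.
\end{proof}

\begin{proposition}\label{prop:exceptional}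
In the three cases of Lemma~\ref{lem:transitive}, $(M,J,\lambda)$ is isometrically biholomorphic to $(N,J_N,g)$ for a suitable normalization of $g$.
\end{proposition}

\begin{proof}
Let $F\colon M=G/K\to N$ be the equivariant diffeomorphism given by Lemma~\ref{lem:transitive}, and put $J'=F^*J_N$, $\lambda'=F^*g$. These are $G$-invariant, $J'$ is integrable, and $\lambda'$ is K\"ahler for $J'$.

\emph{$J'=\pm J$.} Lemma~\ref{lem:positive} applied to $J'$ gives a linear functional $h'$ on the span of $R$ that vanishes on $R_K$ and is positive on the set $R_M^{+\prime}$ defined by $J'$. The set $R_K$ contains $\Pi\setminus\{\alpha_j\}$ and so spans the hyperplane $n_j=0$. Hence $h'$ is a nonzero multiple of $n_j$, and $R_M^{+\prime}=\pm R_M^+$.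

\emph{$\lambda'$ is proportional to $\lambda$.} Replacing $J'$ by $-J'$ changes the sign of $\omega$, so $\lambda'$ is K\"ahler for $J$. By \eqref{eq:linear}, $\lambda'_\alpha=c'n_j(\alpha)$ on $R_M^+$, so $\lambda'=(c'/c)\lambda$. Rescale $g$ so that $F^*g=\lambda$.

If $J'=J$, then $F$ is the required map. Suppose $J'=-J$. The Weyl group contains $-1$ in types $B_n$, $C_n$, $G_2$ \cite[VI, Planches]{Bo}: it is the product of the reflections in the orthogonal roots $e_1,\dots,e_n$, or $2e_1,\dots,2e_n$, or $\alpha_2$ and $2\alpha_1+\alpha_2$. Let $w\in N_G(T)$ represent it. Then $\operatorname{Ad}(w)$ maps $\mathfrak g_\alpha$ to $\mathfrak g_{-\alpha}$, so it preserves $\mathfrak k$, and $wKw^{-1}=K$ because $K$ is connected. The map $\tau(xK)=wxw^{-1}K$ is a well-defined diffeomorphism of $M$ with $\tau(yp)=(wyw^{-1})\tau(p)$ for $y\in G$, $p\in M$. Hence $\tau^*J$ and $\tau^*\lambda$ are $G$-invariant and can be computed at the origin, where $d\tau=\operatorname{Ad}(w)$. Since $\operatorname{Ad}(w)$ preserves $B$, $\lambda_{-\alpha}=\lambda_\alpha$ and $\epsilon_{-\alpha}=-\epsilon_\alpha$, we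 get $\tau^*\lambda=\lambda$ and $\tau^*J=-J$. Then $(F\circ\tau)^*g=\lambda$ and $(F\circ\tau)^*J_N=\tau^*(-J)=J$.
\end{proof}

\section{Proofs of Theorems~\ref{thm:main} and~\ref{thm:list}}\label{sec:proofs}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
(a)$\Rightarrow$(b) holds by definition.

(b)$\Rightarrow$(c). By Proposition~\ref{prop:integrable}, $J$ is integrable, and by Lemma~\ref{lem:bad} there are no bad pairs; these are the only two uses of $(\ast)$. Split $(M,J,\lambda)$ as in Lemma~\ref{lem:splitting} and discard the factors that are points. On each remaining factor Proposition~\ref{prop:list} applies, and \eqref{eq:levels} and \eqref{eq:linear} show that the structure is \eqref{eq:model} with $c=\lambda_{\alpha_j}$. The quasi-K\"ahler hypothesis has been used in Lemma~\ref{lem:bad} and in \eqref{eq:linear}. By Propositions~\ref{prop:one} and~\ref{prop:exceptional} each factor is isometrically biholomorphic to a compact irreducible Hermitian symmetric space.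

(c)$\Rightarrow$(a). By uniqueness, an isometric biholomorphism carries Chern connection to Chern connection, and the Chern connection of a product is the product connection. Hence on the product
\begin{equation}\label{eq:product}
\Omega(X,\overline X,Y,\overline Y)=\sum_i\Omega_i(X_i,\overline{X_i},Y_i,\overline{Y_i}),
\end{equation}
where $X_i,Y_i$ are the components tangent to $M_i$. Write $M_i=G'/K'$ as a flag manifold of the identity component of its isometry group. Its complex structure is $G'$-invariant and integrable, and $g_i$ is a positive multiple of the normal metric of $G'/K'$ by uniqueness of the invariant metric. Each term of \eqref{eq:product} is nonnegative by Proposition~\ref{prop:normal}.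
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:list}]
Integrability, the description of $\Pi_M$ and $\lambda$, the list and the identifications were obtained in the proof of (b)$\Rightarrow$(c). Conversely, let each nontrivial factor carry the structure \eqref{eq:model} for an entry of the list. This structure is K\"ahler, Propositions~\ref{prop:one} and~\ref{prop:exceptional} give condition (c), and Theorem~\ref{thm:main} gives Griffiths semi-positivity.

It remains to treat strict positivity. Fubini--Study metrics are strictly positive by Example~\ref{ex:cpn}. Suppose that $M$ is not a point and that the curvature is strictly positive. We may replace $M$ by the product in (c). If $p\ge2$, nonzero vectors $X,Y$ tangent to different factors give $\Omega(X,\overline X,Y,\overline Y)=0$ by \eqref{eq:product}. So $p=1$; write $M_1=G'/K'$ and use the root notation for $G'$. Recall that the rank of the symmetric space $M_1$ is the dimension of a maximal abelian subspace of $\mathfrak m$. By a result of Harish-Chandra \cite[Ch.~VIII \S7]{He}, if the rank is $r$ there are $r$ roots in $R_M$ that are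 pairwise strongly orthogonal, meaning that their sums and differences are neither roots nor zero. This property is unaffected by changes of sign, so for $r\ge2$ there are strongly orthogonal $\alpha,\beta\in R_M^+$. Then $[\overline{E_\alpha},E_\beta]=-[E_{-\alpha},E_\beta]=0$, and Proposition~\ref{prop:normal} gives $\Omega_{\alpha\beta}=0$. So $r=1$. The compact irreducible Hermitian symmetric spaces of rank one are the spaces $\mathbb CP^n$ \cite[Ch.~X]{He}, and their invariant metrics are the Fubini--Study metrics.
\end{proof}

\begin{thebibliography}{9}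

\bibitem{Bo} Bourbaki, \emph{Lie}, Chapter VI.

\bibitem{GO} Giovane Galindo, Ailton R. Oliveira, \emph{Curvature positivity for K\"ahler and quasi-K\"ahler flag manifolds}, arXiv:2506.22672 (2025).

\bibitem{He} Helgason, \emph{Differential Geometry, Lie Groups, and Symmetric Spaces}.

\bibitem{KN} Kobayashi--Nomizu, Volume II.

\end{thebibliography}
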